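\title{Log boundedness of dlt log Fano pairs with a K-semistable boundary}

\begin{abstract}
Let $(X,D=\sum D_i)$ be a dlt log Fano pair of dimension $d$ with reduced boundary such that $(X,(1-\epsilon)D)$ is $\epsilon$-lc, and suppose that some log Fano pair $(X,\sum c_iD_i)$ with $c_i\in[0,1)$ is K-semistable. We prove that for fixed $d$ and $\epsilon$ such pairs $(X,D)$ form a log bounded set. This answers a question from a paper of Loginov and Zhou. A minimal model program with scaling produces a fibration in $\epsilon$-lc Fano varieties, and the integrality of intersection numbers on its fibers bounds a pseudoeffective threshold from below; K-semistability turns this into a uniform bound on the singularities of $(X,\sum c_iD_i)$. Of the dlt log Fano condition, only the bigness of $-K_X-D$ is used, and bigness cannot be weakened to nefness.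
\end{abstract}

\section{Introduction}

\subsection{Pairs, K-semistability and boundedness}

We work over $\mathbb{C}$. A \emph{log pair} $(X,\Delta)$ is a normal projective variety $X$ with an effective $\mathbb{Q}$-divisor $\Delta$ such that $K_X+\Delta$ is $\mathbb{Q}$-Cartier. A \emph{prime divisor over $X$} is a prime divisor $E$ on a resolution $\sigma\colon W\to X$. Writing $K_W+\Delta_W=\sigma^*(K_X+\Delta)$ with $\sigma_*\Delta_W=\Delta$, the \emph{log discrepancy} $A_{X,\Delta}(E)$ is $1$ minus the coefficient of $E$ in $\Delta_W$. For example, a component of $\Delta$ with coefficient $c$ has log discrepancy $1-c$. Small log discrepancies mean bad singularities. The pair is \emph{klt} if $A_{X,\Delta}(E)>0$ for all $E$, \emph{lc} if $A_{X,\Delta}(E)\ge0$ for all $E$, and \emph{$\epsilon$-lc}, for a given $\epsilon>0$, if $A_{X,\Delta}(E)\ge\epsilon$ for all $E$. It is \emph{dlt} if it is lc and there is a closed subset $Z\subsetneq X$ outside which $X$ is smooth and $\Delta$ has simple normal crossing (snc) support, such that $A_{X,\Delta}(E)>0$ whenever the center of $E$ lies in $Z$. When $K_X$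 is $\mathbb{Q}$-Cartier we write $A_X=A_{X,0}$ and call $X$ klt or $\epsilon$-lc if $(X,0)$ is. A \emph{log Fano pair} is a klt pair with $-K_X-\Delta$ ample, a \emph{dlt log Fano pair} is a dlt pair $(X,D)$ with $-K_X-D$ ample, and an \emph{$\epsilon$-lc Fano variety} is an $\epsilon$-lc variety with $-K_X$ ample.

Let $L$ be an ample $\mathbb{Q}$-Cartier divisor on $X$ and let $E\subset W\xrightarrow{\sigma}X$ be a prime divisor over $X$. Set
\[
T_L(E)=\sup\{t:\sigma^*L-tE\text{ is pseudoeffective}\},\qquad
S_L(E)=\frac{1}{\operatorname{vol}L}\int_0^\infty\operatorname{vol}(\sigma^*L-tE)\,dt .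
\]
The number $T_L(E)$ is the supremum of the orders of vanishing along $E$ of effective divisors $G\sim_{\mathbb{Q}}L$. The number $S_L(E)$ is an average order of vanishing: it is the mean of the probability measure on $[0,T_L(E)]$ with distribution function $1-\operatorname{vol}(\sigma^*L-tE)/\operatorname{vol}L$. We use K-semistability in the valuative form of Fujita and Li: a log Fano pair $(X,\Delta)$ with $L=-K_X-\Delta$ is \emph{K-semistable} if
\[
\beta_{X,\Delta}(E):=A_{X,\Delta}(E)-S_L(E)\ge0\quad\text{for all prime divisors }E\text{ over }X .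
\]
So K-semistability bounds log discrepancies from below, but only in terms of the positivity of $L$ along $E$, and $L$ can be small.

A set of varieties is \emph{bounded} if there is a projective morphism $\mathcal{X}\to T$ of schemes of finite type such that each variety in the set is isomorphic to a fiber $\mathcal{X}_t$ over a closed point. A set of pairs $(X,D)$ is \emph{log bounded} if, in addition, there is a reduced divisor $\mathcal{D}$ on $\mathcal{X}$ such that the isomorphism $X\cong\mathcal{X}_t$ can be chosen to map $\operatorname{Supp}D$ onto $\operatorname{Supp}\mathcal{D}_t$. The question below is asked with a weaker notion, in which $\mathcal{X}\to T$ need not be projective. All statements in this paper refer to projective families, so a positive answer here is a positive answer in the weaker sense too.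

\subsection{The question}

Three results are known.
\begin{enumerate}
\item[(1)] \emph{Birkar's theorem.} For fixed $d$ and $\epsilon>0$, the varieties $X$ of dimension $d$ such that $(X,\Delta)$ is an $\epsilon$-lc log Fano pair for some $\Delta$ form a bounded set.
\item[(2)] Call $(X,\sum D_i)$ a \emph{log Fano manifold} if it is log smooth, the $D_i$ are distinct prime divisors and $-K_X-\sum D_i$ is ample. The K-semistable pairs $(X,\sum c_iD_i)$ with $(X,\sum D_i)$ a log Fano manifold of dimension $d$, $c_i\in[0,1)\cap\mathbb{Q}$ and $-K_X-\sum c_iD_i$ ample (log Fano pairs of Maeda type) form a log bounded set.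
\item[(3)] Without log smoothness this fails. For $X=\mathbb{P}(1,1,n)$ and $D=\{z=0\}$, the pair $(X,D)$ is a dlt log Fano pair and $(X,(1-\frac1n)D)$ is K-semistable, but these pairs are not log bounded as $n$ varies; see Example~\ref{ex:wps}.
\end{enumerate}
In (3) the variety $X$ has a singular point, away from $D$, over which a divisor has log discrepancy $2/n$. One would guess that this degeneration of singularities is the only obstruction, and that (2) survives for dlt pairs once it is excluded. A condition that excludes it, and that every log smooth pair satisfies when $\epsilon\le1$ (Lemma~\ref{lem:snc}), is that $(X,(1-\epsilon)D)$ be $\epsilon$-lc. This leads to the following question, posed in \cite{LZ}.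

\medskip
\noindent\textbf{Question.} \emph{Fix a natural number $d$ and a rational number $\epsilon>0$. Consider the dlt log Fano pairs $(X,D=\sum D_i)$ of dimension $d$, with the $D_i$ distinct prime divisors, such that $(X,(1-\epsilon)D)$ is $\epsilon$-lc and such that, for some rational numbers $c_i\in[0,1)$, the pair $(X,\sum c_iD_i)$ is a K-semistable log Fano pair. Is the set of all such pairs $(X,D)$ log bounded?}
\medskip

Birkar's theorem does not apply directly. The pair $(X,(1-\epsilon)D)$ is $\epsilon$-lc but need not be log Fano, while $(X,\sum c_iD_i)$ is log Fano but its coefficients could a priori approach $1$. The task is to rule out the second possibility.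

\subsection{Results}

\begin{theorem}\label{thm:answer}
For fixed $d$ and $\epsilon$, the set of pairs $(X,D)$ in the Question is log bounded.
\end{theorem}

We prove a stronger statement. The case $d=0$ is trivial, so $d\ge1$ throughout. Call a Weil $\mathbb{Q}$-divisor \emph{big} if it is $\mathbb{Q}$-linearly equivalent to the sum of an ample $\mathbb{Q}$-Cartier divisor and an effective divisor.

\medskip
\noindent\textbf{Setting $(\ast)$.} $(X,\Delta=\sum c_iD_i)$ is a log Fano pair of dimension $d$, the $D_i$ are distinct prime divisors, $c_i\in[0,1)\cap\mathbb{Q}$, $D=\sum D_i$, the divisor $K_X$ is $\mathbb{Q}$-Cartier, and $-K_X-D$ is big. We put $L=-K_X-\Delta$.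
\medskip

For $0<\epsilon\le1$ let $r=r(d,\epsilon)\ge1$ be an integer such that every $\epsilon$-lc Fano variety $F$ of dimension $e\in\{1,\dots,d\}$ carries a very ample divisor $H$ with $H^e\le r$. It exists by Birkar's theorem and Lemma~\ref{lem:degree}. Put
\[
\tau=\frac{1}{1+(d-1)r}.
\]

\begin{theorem}\label{thm:strong}
Let $0<\epsilon\le1$. In setting $(\ast)$ assume that $X$ is $\epsilon$-lc and that, for some $\delta_0\in(0,1]$, we have $A_{X,\Delta}(E)\ge\delta_0S_L(E)$ for all prime divisors $E$ over $X$ (for K-semistable pairs, $\delta_0=1$). Then $(X,\Delta)$ is $\epsilon_0$-lc with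
\[
\epsilon_0=\epsilon\,\frac{\delta_0\tau}{\delta_0\tau+d+1}.
\]
In particular $c_i\le1-\epsilon_0$ for all $i$. For fixed $d,\epsilon,\delta_0$, the set of such $(X,D)$ is log bounded.
\end{theorem}

Here $(X,D)$ need not be dlt, nor even lc. For K-semistable pairs the condition on the singularities of $X$ is also necessary.

\begin{theorem}\label{thm:criterion}
Fix $d$, and let $\mathcal{S}$ be a set of K-semistable pairs $(X,\Delta)$ in setting $(\ast)$. The following are equivalent:
\begin{enumerate}
\item[(a)] there is $\epsilon>0$ such that all $X$ are $\epsilon$-lc;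
\item[(b)] there is $\epsilon_0>0$ such that all $(X,\Delta)$ are $\epsilon_0$-lc;
\item[(c)] the set of $X$ is bounded;
\item[(d)] the set of $(X,D)$ is log bounded.
\end{enumerate}
\end{theorem}

Let $\mathbb{F}_n$ be the Hirzebruch surface with fiber class $f$, negative section $D_0$ and a section $D_\infty$ disjoint from $D_0$.

\begin{proposition}\label{prop:sharp}
In Theorems~\ref{thm:strong} and~\ref{thm:answer}, the condition that $-K_X-D$ be big (respectively ample) cannot be replaced by nef, even for log smooth $(X,D)$ and $d=2$: the set of pairs $(\mathbb{F}_n,D_0+D_\infty)$, $n\ge2$, is not bounded, $-K-D_0-D_\infty=2f$ is nef, and $\bigl(\mathbb{F}_n,(1-\frac{9}{7n})D_0+(1-\frac{6}{7n})D_\infty\bigr)$ is a K-semistable log Fano pair.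
\end{proposition}

The other hypotheses are needed as well: the $\epsilon$-lc condition by (3), and K-semistability because the log Fano manifolds $(\mathbb{F}_n,D_0)$ are unbounded. On these last pairs the whole proof can be run by hand, which we do in Section~\ref{sec:model}, after the standard facts of Section~\ref{sec:prelim}. Section~\ref{sec:threshold} contains the main estimate, Section~\ref{sec:proof} proves Theorems~\ref{thm:strong} and~\ref{thm:answer}, Section~\ref{sec:criterion} proves Theorem~\ref{thm:criterion}, and Section~\ref{sec:toric} proves Proposition~\ref{prop:sharp}.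

\section{Discrepancies, volumes and degrees}\label{sec:prelim}

If $G$ is $\mathbb{Q}$-Cartier, $\operatorname{ord}_E(G)$ denotes the coefficient of $E$ in $\sigma^*G$. The definition of log discrepancy makes sense for boundaries that are not effective, and gives
\begin{equation}\label{eq:ord}
A_{X,\Delta+G}(E)=A_{X,\Delta}(E)-\operatorname{ord}_E(G).
\end{equation}
If $g\colon W\to X$ is a resolution and $K_W+\sum e_iE_i=g^*K_X$ with the $E_i$ exceptional, then $A_X=A_{W,\sum e_iE_i}$, since both are computed from the same pullback on any higher model.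

\begin{lemma}\label{lem:snc}
Let $W$ be smooth, $\sum E_i$ an snc divisor on $W$, and $0<\epsilon\le1$. If $e_i\le1-\epsilon$ for all $i$, then $A_{W,\sum e_iE_i}(E)\ge\epsilon$ for all $E$ over $W$.
\end{lemma}

\begin{proof}
By \cite[Cor.~2.31]{KM}, $A_W(E)\ge1$ and $A_{W,\sum E_i}(E)\ge0$. By \eqref{eq:ord},
\[
A_{W,\sum e_iE_i}(E)\ge A_W(E)-(1-\epsilon)\operatorname{ord}_E\Bigl(\sum E_i\Bigr)=\epsilon A_W(E)+(1-\epsilon)A_{W,\sum E_i}(E)\ge\epsilon .\qedhere
\]
\end{proof}

The \emph{volume} of a Cartier divisor $B$ on a projective variety of dimension $d$ is $\operatorname{vol}B=\limsup_m h^0(mB)/(m^d/d!)$. It depends only on the numerical class, is homogeneous of degree $d$, extends continuously to real classes, is unchanged by birational pullback between normal varieties, and does not decrease when an effective divisor is added. By Kodaira's lemma, a $\mathbb{Q}$-Cartier divisor is big in the sense above if and only if its volume is positive. The big classes form an open convex cone whose closure is the \emph{pseudoeffective} cone, and big plus pseudoeffective is big.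

\begin{lemma}\label{lem:ST}
If $L$ is ample on $X$ and $\dim X=d$, then $S_L(E)\ge T_L(E)/(d+1)$ for all $E$ over $X$.
\end{lemma}

\begin{proof}
Let $T=T_L(E)$, let $s\in(0,T)$ be rational, and let $0\le t\le s$. The class $\sigma^*L-sE$ lies on the segment from the big class $\sigma^*L$ to the pseudoeffective class $\sigma^*L-TE$ and is not the endpoint $\sigma^*L-TE$. So it is big, hence $\mathbb{Q}$-linearly equivalent to an effective divisor. From $\sigma^*L-tE=(1-\frac ts)\sigma^*L+\frac ts(\sigma^*L-sE)$ we get $\operatorname{vol}(\sigma^*L-tE)\ge(1-\frac ts)^d\operatorname{vol}L$. (This is also a consequence of the concavity of $\operatorname{vol}^{1/d}$ \cite[Thm.~11.4.9]{Laz}.) Integrating over $[0,s]$ gives $S_L(E)\ge s/(d+1)$; let $s\to T$.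
\end{proof}

\begin{lemma}\label{lem:degree}
For a bounded set of varieties there is a constant $r$ such that each $V$ in the set carries a very ample divisor $H$ with $H^{\dim V}\le r$.
\end{lemma}

\begin{proof}
Stratify $T$ into finitely many integral affine locally closed pieces over which the family is flat. Over each piece the family embeds in some $\mathbb{P}^N$, and the degree of the fibers is constant by flatness.
\end{proof}

We shall test divisors against general complete intersection curves. They avoid the singularities, so integral Weil divisors have integral degree on them.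

\begin{lemma}\label{lem:curve}
Let $V$ be a normal projective variety of dimension $e\ge1$, $H$ a very ample divisor on $V$, $Z\subset V$ a closed subset of codimension at least $2$, and $Z'\subsetneq V$ a closed subset. Let $\Gamma$ be the intersection of $e-1$ general members of $|H|$ (so $\Gamma=V$ if $e=1$). Then $\Gamma$ is a smooth irreducible curve contained in $V_{\mathrm{reg}}\setminus Z$ and not contained in $Z'$, and $-K_V\cdot\Gamma\le2+(e-1)H^e$.
\end{lemma}

\begin{proof}
The set $Z\cup\operatorname{Sing}V$ has dimension at most $e-2$ and $Z'$ has dimension at most $e-1$. Each general hyperplane lowers these dimensions by one, so $\Gamma$ misses the first set and meets the second in a finite set. Bertini's theorems give smoothness and irreducibility. Adjunction on $V_{\mathrm{reg}}$ gives $(K_V+(e-1)H)\cdot\Gamma=2g(\Gamma)-2\ge-2$, and $H\cdot\Gamma=H^e$.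
\end{proof}

\section{The argument on Hirzebruch surfaces}\label{sec:model}

Let $n\ge1$. The Picard group of $\mathbb{F}_n$ is generated by $D_0$ and $f$, with $D_0^2=-n$, $D_0\cdot f=1$, $f^2=0$, and
\[
D_\infty\equiv D_0+nf,\qquad -K\equiv D_0+D_\infty+2f\equiv2D_0+(n+2)f .
\]
The class $aD_0+bf$ is ample if and only if $a>0$ and $b>na$. It is pseudoeffective if and only if $a,b\ge0$, because its degrees on the nef classes $f$ and $D_\infty$ are $a$ and $b$. If $aD_0+bf$ is ample with $a,b\in\mathbb{Z}$, then
\begin{equation}\label{eq:unbounded}
(aD_0+bf)^2=2ab-na^2>na^2\ge n ,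
\end{equation}
so by Lemma~\ref{lem:degree} the surfaces $\mathbb{F}_n$ are not bounded.

Take $D=D_0$. Then $-K-D\equiv D_0+(n+2)f$ is ample, so $(\mathbb{F}_n,D_0)$ is a log Fano manifold, and it satisfies every hypothesis of the Question except possibly K-semistability. Let $\Delta=cD_0$. The divisor $L\equiv(2-c)D_0+(n+2)f$ is ample if and only if $c>1-\frac2n$, so for large $n$ the log discrepancy $A_{X,\Delta}(D_0)=1-c$ is small. On the other hand $L-tD_0$ is pseudoeffective exactly for $t\le2-c$, so $T_L(D_0)=2-c>1$ however close $c$ is to $1$. K-semistability and Lemma~\ref{lem:ST} give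
\[
1-c=A_{X,\Delta}(D_0)\ge S_L(D_0)\ge\frac{2-c}{3},
\]
that is, $c\le\frac12$. Then $1-\frac2n<\frac12$, so $n\le3$: K-semistability leaves finitely many surfaces.

The threshold $2-c=L\cdot f$ was read off on a fiber of the ruling, and it is large for the following reason. We have $L=(-K-D)+(D-\Delta)$ with $D-\Delta\ge0$, and $(-K-D)\cdot f$ is positive because $-K-D$ is big, and an integer because $D$ is reduced. So $L\cdot f\ge1$, while $\Delta\cdot f\le D\cdot f\le-K\cdot f-1=1$.

Now take $D=D_0+D_\infty$ and $\Delta=(1-\eta_1)D_0+(1-\eta_2)D_\infty$ with $\eta_1,\eta_2\in(0,1]$. Here $-K-D\equiv2f$ is nef but not big, and $(-K-D)\cdot f=0$. We have $L\equiv(\eta_1+\eta_2)D_0+(2+n\eta_2)f$, so $T_L(D_0)=\eta_1+\eta_2$ can be as small as $A_{X,\Delta}(D_0)=\eta_1$ up to a constant factor, and the argument yields nothing. Section~\ref{sec:toric} shows that the conclusion fails too.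

In general three things change. There is no ruling on $X$, and we create one on a birational model by a minimal model program. The fiber has higher dimension, and we replace $f$ by a curve in it whose anticanonical degree is controlled by Birkar's theorem. Finally all divisors $E$ over $X$ must be handled, not only the $D_i$; for this we measure how far $\Delta$ itself can be subtracted from $L$.

\section{The pseudoeffective threshold of the boundary}\label{sec:threshold}

In setting $(\ast)$, $\Delta=-K_X-L$ is $\mathbb{Q}$-Cartier. For $\Delta\ne0$ put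
\[
\theta(X,\Delta)=\sup\{t\ge0:L-t\Delta\text{ is pseudoeffective}\}.
\]
For $(\mathbb{F}_n,cD_0)$ this is $(2-c)/c>1$. The main estimate involves no K-stability.

\begin{proposition}\label{prop:threshold}
Let $0<\epsilon\le1$. In setting $(\ast)$ assume that $X$ is $\epsilon$-lc and $\Delta\ne0$. Then $\theta(X,\Delta)\ge\tau$.
\end{proposition}

The plan is to follow the classes $L-t\Delta$ as $t$ grows. When the class stops being nef we contract or flip the offending curves and continue. The process ends with a fibration on whose fibers the class becomes trivial at some $t=t_0$, and $t_0$ can then be computed on one curve. Equivalently we follow $-\Delta+\lambda L$ with $\lambda=1/t$ decreasing, which is a minimal model program with scaling because $-\Delta=K_X+L$.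

\subsection{The minimal model program with scaling}

Let $Y$ be projective and $\mathbb{Q}$-factorial, and let $\Theta,C\ge0$ be such that $(Y,\Theta+C)$ is klt and $K_Y+\Theta+C$ is nef. The $(K_Y+\Theta)$-MMP with scaling of $C$ is a sequence $Y=Y_0\dashrightarrow Y_1\dashrightarrow\cdots$ of projective $\mathbb{Q}$-factorial varieties. With $\Theta_j,C_j$ the pushforwards to $Y_j$, let $s_j=\min\{s\ge0:K_{Y_j}+\Theta_j+sC_j\text{ nef}\}$. If $s_j=0$ the program stops. Otherwise one takes an extremal ray $R_j$ with $(K_{Y_j}+\Theta_j)\cdot R_j<0$ and $(K_{Y_j}+\Theta_j+s_jC_j)\cdot R_j=0$, and its contraction $\varphi_j\colon Y_j\to V_j$. This morphism has connected fibers and contracts exactly the curves with class in $R_j$, and every $\mathbb{Q}$-divisor that is trivial on $R_j$ is $\mathbb{Q}$-linearly equivalent to the pullback of a $\mathbb{Q}$-Cartier divisor on $V_j$; see \cite{KM}. If $\dim V_j<\dim Y_j$ the program stops with a \emph{Mori fiber space}. If $\varphi_j$ contracts a divisor, then $Y_{j+1}=V_j$. If $\varphi_j$ is \emph{small}, meaning an isomorphism in codimension one, then $Y_{j+1}\to V_j$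 is the \emph{flip}: it is small and $K_{Y_{j+1}}+\Theta_{j+1}$ is ample over $V_j$. In both birational cases $K_{Y_{j+1}}+\Theta_{j+1}+s_jC_{j+1}$ is nef, so $s_{j+1}\le s_j$, and every prime divisor on $Y_{j+1}$ is the strict transform of one on $Y_j$. By \cite[Cor.~1.4.2]{BCHM}, if $\Theta$ is big such a program can be run and terminates.

The \emph{negativity lemma} states that if $h\colon W\to V$ is a projective birational morphism of normal varieties and $\Xi$ is a $\mathbb{Q}$-Cartier divisor on $W$ with $-\Xi$ nef over $V$ and $h_*\Xi\ge0$, then $\Xi\ge0$. We use it in the following form; compare \cite[Lemma~3.38]{KM}.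

\begin{lemma}\label{lem:step}
Let $Y_j\dashrightarrow Y_{j+1}$ be a birational step, $B$ a $\mathbb{Q}$-divisor on $Y_j$ with $B\cdot R_j\le0$, and $B^+$ its pushforward. For any common resolution $p\colon W\to Y_j$, $q\colon W\to Y_{j+1}$, the divisor $p^*B-q^*B^+$ is effective.
\end{lemma}

\begin{proof}
First, $B^+$ is nef over $V_j$. There is nothing to prove if $Y_{j+1}=V_j$. For a flip, choose a rational $c\ge0$ such that $B-c(K_{Y_j}+\Theta_j)$ is trivial on $R_j$. It is then $\mathbb{Q}$-linearly equivalent to a pullback from $V_j$, and since both maps to $V_j$ are small, so is $B^+-c(K_{Y_{j+1}}+\Theta_{j+1})$. Hence $B^+$ is nef over $V_j$. As $-B$ is also nef over $V_j$, the divisor $\Xi=p^*B-q^*B^+$ has $-\Xi$ nef over $V_j$. Its pushforward to $V_j$ is zero, because $B$ and $B^+$ have the same pushforward. The negativity lemma applies.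
\end{proof}

\subsection{A Mori fiber space adapted to $L$ and $\Delta$}

Since $X$ is klt, it has a small $\mathbb{Q}$-factorialization $\pi\colon Y\to X$ \cite[Cor.~1.4.3]{BCHM}: $Y$ is projective and $\mathbb{Q}$-factorial and $\pi$ is small. Weil divisors on $X$ and $Y$ correspond, and for $\mathbb{Q}$-Cartier divisors strict transform equals pullback. Thus $K_Y=\pi^*K_X$, so $A_Y=A_X\ge\epsilon$, and $\Delta_Y=\pi^*\Delta$. Let $D_Y$ be the strict transform of $D$.

Choose an integer $m>0$ with $mL-\Delta$ ample and an integer $k>1+m$ with $kL$ very ample. Let $\Sigma$ be the pullback to $Y$ of a general member of $|kL|$, and put $L_Y=\Theta=\frac1k\Sigma\sim_{\mathbb{Q}}\pi^*L$ and $C=m\Theta$. The pair $(Y,\Theta+C)$ is klt: by Bertini, the pullback of $\Sigma$ to a log resolution of $Y$ is smooth and has normal crossings with the exceptional divisor, and its coefficient $(1+m)/k$ is less than $1$. Moreover $\Theta$ is big, $K_Y+\Theta\sim_{\mathbb{Q}}-\Delta_Y$, and $K_Y+\Theta+C\sim_{\mathbb{Q}}\pi^*(mL-\Delta)$ is nef. Run the program, ending on $Y_n=Y'$, and let $\Delta_j$, $L_j$ be the pushforwards,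 so that $K_{Y_j}\sim_{\mathbb{Q}}-L_j-\Delta_j$.

The program ends with a Mori fiber space. Otherwise $-\Delta_n$ would be nef, and applying Lemma~\ref{lem:step} to $B=-\Delta_j$ at each step would show that the pullback of $-\Delta_Y$ to a common resolution is nef plus effective. Then $-\Delta_Y$ would be pseudoeffective, which is impossible since $\Delta_Y\ne0$ is effective. Write $\varphi=\varphi_n\colon Y'\to Z$ for the Mori fiber space.

Put $\lambda_j=ms_j$, the least $\lambda\ge0$ with $-\Delta_j+\lambda L_j$ nef. Then $\lambda_0\ge\lambda_1\ge\dots\ge\lambda_n$, and for $0\le j\le n$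
\begin{equation}\label{eq:rays}
\Delta_j\cdot R_j>0,\qquad\Delta_j\cdot R_j=\lambda_j\,L_j\cdot R_j .
\end{equation}
Hence each $\lambda_j$ is positive and rational, and $L_j\cdot R_j>0$. Put $t_0=1/\lambda_n$, $\Delta'=\Delta_n$, $L'=L_n$, and let $D'=\sum D_i'$ be the pushforward of $D_Y$, where $D_i'=0$ if $D_i$ is contracted.

\begin{lemma}\label{lem:mfs}
\begin{enumerate}
\item[(i)] $\theta(X,\Delta)\ge t_0$.
\item[(ii)] $Y'$ is $\epsilon$-lc.
\item[(iii)] $-K_{Y'}\cdot\Gamma=(1+t_0)\,\Delta'\cdot\Gamma$ for every curve $\Gamma$ contracted by $\varphi$, and $-K_{Y'}$ is ample over $Z$.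
\item[(iv)] $B'=-K_{Y'}-D'$ is big.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) For $j<n$, \eqref{eq:rays} gives $(L_j-t_0\Delta_j)\cdot R_j=(1-\lambda_j/\lambda_n)L_j\cdot R_j\le0$. This is where the scaling is used. Take a common resolution $W$ of all $Y_j$, with $p\colon W\to Y$ and $q\colon W\to Y'$, and add up the effective divisors given by Lemma~\ref{lem:step}. We find that $p^*(L_Y-t_0\Delta_Y)-q^*(L'-t_0\Delta')$ is effective. Since $L'-t_0\Delta'=t_0(-\Delta'+\lambda_nL')$ is nef, $p^*(L_Y-t_0\Delta_Y)$ is pseudoeffective. For $0\le t<t_0$ the class $p^*\pi^*(L-t\Delta)$ is a convex combination of this class and the big class $p^*L_Y$, with positive weight on the latter. So it is big, and therefore $L-t\Delta$ is big.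

(ii) Both $L_j$ and $\Delta_j$ are positive on $R_j$, so $K_{Y_j}\cdot R_j<0$: the program is automatically $K$-negative. By Lemma~\ref{lem:step}, $p^*K_Y-q^*K_{Y'}\ge0$. If $W$ is chosen to contain a given $E$, the coefficient of $E$ in this divisor is $A_{Y'}(E)-A_Y(E)$. Hence $A_{Y'}(E)\ge\epsilon$.

(iii) The class of $\Gamma$ spans $R_n$, and \eqref{eq:rays} gives $L'\cdot\Gamma=t_0\Delta'\cdot\Gamma$. Add $\Delta'\cdot\Gamma>0$. A divisor positive on $R_n$ is, modulo a pullback from $Z$, a positive multiple of a $\varphi$-ample divisor, so it is $\varphi$-ample.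

(iv) Write $-K_X-D\sim_{\mathbb{Q}}H_X+G$ with $H_X$ ample and $G\ge0$. Then $B_Y=-K_Y-D_Y\sim_{\mathbb{Q}}\pi^*H_X+G_Y$ has positive volume. If $\operatorname{div}(u)+lB_Y\ge0$ on $Y$ for a rational function $u$, then $\operatorname{div}(u)+lB'\ge0$ on $Y'$, since every prime divisor on $Y'$ comes from $Y$. So $\operatorname{vol}B'\ge\operatorname{vol}B_Y>0$.
\end{proof}

Part (ii) concerns the variety $Y'$ without boundary. This is the reason to assume that $X$ is $\epsilon$-lc: the singularities of the pair are what we want to bound, so they cannot be used.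

\subsection{The general fiber and a curve in it}

\begin{lemma}\label{lem:fiber}
A general fiber $F$ of $\varphi$ is an $\epsilon$-lc Fano variety of dimension $e\in\{1,\dots,d\}$ with $K_F=K_{Y'}|_F$, and $F\cap\operatorname{Sing}Y'$ has codimension at least $2$ in $F$.
\end{lemma}

\begin{proof}
We have $e=d-\dim Z\ge1$. The fiber $F$ is a connected component of an intersection of general members of a base point free linear system pulled back from $Z$, so it is normal by Bertini's theorem, and it is irreducible because it is connected. A closed subset of codimension at least $2$ in $Y'$ meets a general fiber in codimension at least $2$: components that do not dominate $Z$ miss $F$, and the others lose $\dim Z$ dimensions. Apply this to $\operatorname{Sing}Y'$. On $Y'_{\mathrm{reg}}$ the morphism $\varphi$ is smooth along $F$ by generic smoothness, so $F$ has trivial normal bundle there and adjunction gives $K_F=K_{Y'}|_F$ outside codimension $2$, hence everywhere. So $-K_F$ is $\mathbb{Q}$-Cartier, and ample by Lemma~\ref{lem:mfs}(iii).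

Let $g\colon W\to Y'$ be a log resolution with $K_W+\sum e_iE_i=g^*K_{Y'}$; then $e_i\le1-\epsilon$ by Lemma~\ref{lem:mfs}(ii). Generic smoothness, applied to $W$ and to all intersections of the $E_i$, shows that $W_F=g^{-1}(F)$ is smooth and $\sum E_i|_{W_F}$ is snc. The map $g_F\colon W_F\to F$ is birational, the $E_i|_{W_F}$ are exceptional because $g(E_i)\cap F$ has codimension at least $2$, and restriction gives $K_{W_F}+\sum e_iE_i|_{W_F}=g_F^*K_F$. Lemma~\ref{lem:snc} shows that $F$ is $\epsilon$-lc.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:threshold}]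
By Lemma~\ref{lem:mfs}(i) it suffices to show $t_0\ge\tau$. By part (iv), write $B'\sim_{\mathbb{Q}}H'+G'$ with $H'$ ample and $G'\ge0$. Take a general fiber $F$, not contained in $\operatorname{Supp}(G'+D')$. By Lemma~\ref{lem:fiber} and the choice of $r$, there is a very ample $H$ on $F$ with $H^e\le r$. Lemma~\ref{lem:curve} gives a curve $\Gamma\subset F\cap Y'_{\mathrm{reg}}$, not contained in $\operatorname{Supp}(G'+D')$, with
\[
-K_{Y'}\cdot\Gamma=-K_F\cdot\Gamma\le2+(d-1)r .
\]
The integral Weil divisors $K_{Y'}$ and $D_i'$ are Cartier near $\Gamma$. So $h=B'\cdot\Gamma=-K_{Y'}\cdot\Gamma-D'\cdot\Gamma$ is an integer, and $h=H'\cdot\Gamma+G'\cdot\Gamma>0$. Thus $h\ge1$; this is where bigness is used. Since $c_i<1$ and $D_i'\cdot\Gamma\ge0$, Lemma~\ref{lem:mfs}(iii) gives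
\[
h+D'\cdot\Gamma=-K_{Y'}\cdot\Gamma=(1+t_0)\,\Delta'\cdot\Gamma\le(1+t_0)\,D'\cdot\Gamma ,
\]
so $1\le h\le t_0\,D'\cdot\Gamma$. Finally $D'\cdot\Gamma=-K_{Y'}\cdot\Gamma-h\le1+(d-1)r$, and therefore $t_0\ge1/(1+(d-1)r)=\tau$.
\end{proof}

\section{From the threshold to log boundedness}\label{sec:proof}

Once the varieties $X$ are bounded, bigness of $-K_X-D$ bounds the degree of $D$.

\begin{lemma}\label{lem:logbdd}
Fix $d$ and $\epsilon_0>0$. Consider the pairs $(X,D)$ with $\dim X=d$, $D$ a reduced divisor and $-K_X-D$ big, such that $(X,\Delta)$ is an $\epsilon_0$-lc log Fano pair for some $\Delta$. These pairs form a log bounded set.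
\end{lemma}

\begin{proof}
By Birkar's theorem and Lemma~\ref{lem:degree} there is $r_1=r_1(d,\epsilon_0)$ such that each $X$ has a very ample $H$ with $H^d\le r_1$. Embed $X\subset\mathbb{P}^N$ by $|H|$. A nondegenerate variety has degree at least its codimension plus one, so $N\le r_1+d-1$. Write $-K_X-D\sim_{\mathbb{Q}}H_X+G$ with $H_X$ ample and $G\ge0$, and let $\Gamma\subset X_{\mathrm{reg}}$ be the curve of Lemma~\ref{lem:curve}, not contained in $\operatorname{Supp}(G+D)$. Then $(-K_X-D)\cdot\Gamma>0$, so
\[
\deg D=D\cdot\Gamma<-K_X\cdot\Gamma\le2+(d-1)r_1 .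
\]
Thus $X$ and $D$ are reduced equidimensional subschemes of bounded degree in finitely many projective spaces, and only finitely many Hilbert polynomials occur for them \cite{Kle}. Hence all $(X,D)$ with $D\ne0$ are fibers of the universal families over finitely many flag Hilbert schemes, which parametrize chains $\mathcal{D}_t\subset\mathcal{X}_t\subset\mathbb{P}^N$ and carry flat families $\mathcal{D}\subset\mathcal{X}$. The set of $t$ with $\mathcal{X}_t$ normal and integral of dimension $d$ and $\mathcal{D}_t$ reduced of pure dimension $d-1$ is constructible; stratify it into finitely many smooth irreducible locally closed subsets $T_\alpha$. Over $T_\alpha$, the scheme $\mathcal{X}$ is normal, being flat over a smooth base with normal fibers, and $\mathcal{D}$ is reduced of pure codimension one, being flat over a reduced base with reduced fibers of pure dimension $d-1$. For the pairs with $D=0$ use the Hilbert schemes of the $X$ in the same way, with $\mathcal{D}=0$. The disjoint union of all these families is the required family.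
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
If $\Delta=0$, then $A_{X,\Delta}=A_X\ge\epsilon\ge\epsilon_0$. Let $\Delta\ne0$, $\theta=\theta(X,\Delta)$, and let $E\subset W\xrightarrow{\sigma}X$ be a prime divisor over $X$. For rational $t\in(0,\theta)$ the divisor $L-t\Delta$ is big, so $L\sim_{\mathbb{Q}}t\Delta+G$ with $G\ge0$ and $\mathbb{Q}$-Cartier. Then $\sigma^*L\sim_{\mathbb{Q}}\sigma^*(t\Delta+G)\ge t\operatorname{ord}_E(\Delta)E$, so $T_L(E)\ge t\operatorname{ord}_E(\Delta)$. Letting $t\to\theta$ and using Proposition~\ref{prop:threshold}, we get $T_L(E)\ge\tau\operatorname{ord}_E(\Delta)$. The hypothesis on $\delta_0$, used only here, and Lemma~\ref{lem:ST} give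
\[
A_{X,\Delta}(E)\ge\delta_0S_L(E)\ge\frac{\delta_0\tau}{d+1}\operatorname{ord}_E(\Delta).
\]
So $A_{X,\Delta}(E)$ can be small only if $\operatorname{ord}_E(\Delta)$ is small, and then it is close to $A_X(E)\ge\epsilon$. Precisely, by \eqref{eq:ord},
\[
\epsilon\le A_X(E)=A_{X,\Delta}(E)+\operatorname{ord}_E(\Delta)\le A_{X,\Delta}(E)\Bigl(1+\frac{d+1}{\delta_0\tau}\Bigr),
\]
which says $A_{X,\Delta}(E)\ge\epsilon_0$. Taking $E=D_i$ gives $1-c_i\ge\epsilon_0$. Since $\epsilon_0$ depends only on $d,\epsilon,\delta_0$, Lemma~\ref{lem:logbdd} gives log boundedness.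
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
If $\epsilon>1$ there are no such pairs, since a prime divisor on $X$ not contained in $D$ has log discrepancy $1$. Let $\epsilon\le1$. The divisors $K_X+D$ and $K_X+(1-\epsilon)D$ are $\mathbb{Q}$-Cartier, hence so are their difference $\epsilon D$ and $K_X$. By \eqref{eq:ord}, $A_X(E)=A_{X,(1-\epsilon)D}(E)+(1-\epsilon)\operatorname{ord}_E(D)\ge\epsilon$, so $X$ is $\epsilon$-lc. The divisor $-K_X-D$ is ample, hence big, and K-semistability gives the hypothesis of Theorem~\ref{thm:strong} with $\delta_0=1$.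
\end{proof}

\section{Singularities in bounded families}\label{sec:criterion}

The implication (c)$\Rightarrow$(a) of Theorem~\ref{thm:criterion} rests on a statement about arbitrary projective families.

\begin{proposition}\label{prop:family}
Let $\mathcal{X}\to T$ be a projective morphism of schemes of finite type and let $d\ge2$. There is $\epsilon>0$ such that every fiber $\mathcal{X}_t$ that is a normal variety of dimension $d$, with $K_{\mathcal{X}_t}$ $\mathbb{Q}$-Cartier and $\mathcal{X}_t$ klt, is $\epsilon$-lc.
\end{proposition}

The difficulty is that we only know $K_{\mathcal{X}_t}$ to be $\mathbb{Q}$-Cartier for some $t$, with no bound on the index, so the discrepancies cannot be read off from the total space. For surfaces the remedy is visible. If $K_W+\sum e_iE_i=g^*K_X$, then $\sum_ie_i\,E_i\cdot E_j=-K_W\cdot E_j$ for all $j$. The matrix $(E_i\cdot E_j)$ is negative definite, so the $e_i$ are determined by intersection numbers, which are constant in a family of resolutions. In higher dimension we cut down to a surface.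

\begin{proof}
\emph{Reduction to a family of resolutions.} Let $T_0$ be the set of closed points $t$ as in the statement. By Noetherian induction it suffices to treat an integral closed subscheme $T'\subset T$ in which $T_0\cap T'$ is dense, and to find $\epsilon$ over a nonempty open subset of $T'$. So we replace $T$ by $T'$ and may shrink it and pass to finite \'etale covers. Shrink until $T$ is smooth and affine and $\mathcal{X}\to T$ is flat. Having a normal integral fiber is then an open condition that holds at some point, so we may assume that all fibers are normal varieties of dimension $d$. Take a projective resolution of the geometric generic fiber whose exceptional locus is an snc divisor. It is defined, with its components, over a finite extension of the function field of $T$. Spreading out and shrinking, we obtain a projective morphism $g\colon\mathcal{W}\to\mathcal{X}$ with $\mathcal{W}\to T$ smooth, and divisors $E_i\subset\mathcal{W}$ with $\sum E_i$ relatively snc over $T$, such that for all $t$: the $E_{i,t}$ are irreducible, $g_t\colon\mathcal{W}_t\to\mathcal{X}_t$ is birational and an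 isomorphism outside $\bigcup E_{i,t}$, and $\kappa_i=\dim g_t(E_{i,t})\le d-2$ does not depend on $t$. Let $H$ be relatively very ample on $\mathcal{W}$, and let $M$ be the pullback of a relatively very ample divisor on $\mathcal{X}$.

For $t\in T_0$ write $K_{\mathcal{W}_t}+\sum e_iE_{i,t}\sim_{\mathbb{Q}}g_t^*K_{\mathcal{X}_t}$. We claim that the vector $e=(e_i)$ is the same for all $t\in T_0$. Granting this, $e_i<1$ because $\mathcal{X}_t$ is klt, and Lemma~\ref{lem:snc} shows that $\epsilon=\min_i\{1,1-e_i\}$ works.

\emph{A vanishing intersection number.} Suppose $t,t'\in T_0$ give $e\ne e'$. Put $n_i=e_i-e_i'$, $\mathcal{N}=\sum n_iE_i$ and $\kappa=\max\{\kappa_i:n_i\ne0\}$. Let $j$ satisfy $\kappa_j\le\kappa$ and consider, on any fiber $\mathcal{W}_s$, the class $\gamma_{j,s}=E_{j,s}\cdot H^{d-2-\kappa}\cdot M^\kappa$. Intersecting $E_{j,s}$ with $\kappa$ general members of $|M_s|$ gives the empty set if $\kappa_j<\kappa$, and the preimage of a nonempty finite subset of $g_s(E_{j,s})$, of dimension $d-1-\kappa$, if $\kappa_j=\kappa$. So $\gamma_{j,s}$ is represented by zero in the first case and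 by a nonzero effective curve contracted by $g_s$ in the second. In both cases pullbacks from $\mathcal{X}_s$ have degree zero on it:
\[
\Bigl(K_{\mathcal{W}_t}+\sum e_iE_{i,t}\Bigr)\cdot\gamma_{j,t}=0=\Bigl(K_{\mathcal{W}_{t'}}+\sum e_i'E_{i,t'}\Bigr)\cdot\gamma_{j,t'} .
\]
All classes involved are restrictions of the line bundles $\omega_{\mathcal{W}/T}$, $\mathcal{O}(E_i)$, $H$, $M$ on the flat family $\mathcal{W}\to T$ over a connected base, so the second equation holds with $t'$ replaced by $t$ and $e'$ kept. Subtracting, $\mathcal{N}_t\cdot\gamma_{j,t}=0$. Every $j$ with $n_j\ne0$ has $\kappa_j\le\kappa$, so multiplying by $n_j$ and summing gives $\mathcal{N}_t^2\cdot H^{d-2-\kappa}\cdot M^\kappa=0$.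

\emph{The number is negative.} Cut $\mathcal{W}_t$ by $\kappa$ general members of $|M_t|$ and $d-2-\kappa$ general members of $|H_t|$. By Bertini this gives a smooth irreducible surface $S$ not contained in $\bigcup E_{i,t}$, so $g_t|_S$ is birational onto its image and $M_S=M|_S$ is nef with $M_S^2>0$. Let $N=\mathcal{N}_t|_S$; we have shown $N^2=0$. The curves $E_{j,t}|_S$ have no common components, since $E_{i,t}\cap E_{j,t}$ meets $S$ in a finite set. Those with $n_j\ne0$ represent $\gamma_{j,t}$, so they are contracted by $g_t$, and at least one is nonzero by the choice of $\kappa$. Write $N=N^+-N^-\ne0$ with $N^\pm\ge0$ without common components; then $N^\pm\cdot M_S=0$. By the Hodge index theorem, a divisor orthogonal to $M_S$ has nonpositive square, with equality only if it is numerically trivial. So $N\equiv0$, whence $(N^+)^2=(N^-)^2=N^+\cdot N^-\ge0$, and the Hodge index theorem gives $N^\pm\equiv0$. An effective numerically trivial divisor is zero, so $N=0$, a contradiction.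
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Assume (a); we may take $\epsilon\le1$. Theorem~\ref{thm:strong} with $\delta_0=1$ gives (b) and (d). If (b) holds, then $A_X=A_{X,\Delta}+\operatorname{ord}(\Delta)\ge\epsilon_0$ by \eqref{eq:ord}, which is (a); the same formula shows that each $X$ is klt. Forgetting $\mathcal{D}$ gives (d)$\Rightarrow$(c). Assume (c). If $d=1$, then $X=\mathbb{P}^1$ is $1$-lc, and if $d\ge2$, then (a) is Proposition~\ref{prop:family}.
\end{proof}

\section{Toric examples}\label{sec:toric}

Let $X$ be a projective toric variety of dimension $d$ with invariant prime divisors $D_\rho$ and primitive ray generators $u_\rho$, so that $-K_X=\sum D_\rho$. Let $\Delta=\sum(1-a_\rho)D_\rho$ with $a_\rho\in(0,1]$ rational and $L=-K_X-\Delta=\sum a_\rho D_\rho$ ample. The polytope of $L$ is $P=\{m:\langle m,u_\rho\rangle\ge-a_\rho\text{ for all }\rho\}$; let $b_P$ be its barycenter. Counting lattice points gives $\operatorname{vol}(L-tD_\rho)=d!\operatorname{vol}\{m\in P:\langle m,u_\rho\rangle+a_\rho\ge t\}$. Integrating in $t$ shows that $S_L(D_\rho)$ is the mean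 of $\langle m,u_\rho\rangle+a_\rho$ over $P$, so $\beta_{X,\Delta}(D_\rho)=-\langle b_P,u_\rho\rangle$. This explains the role of the barycenter in the toric criterion \cite{BB}, of which we use one direction: if $b_P=0$, then $(X,\Delta)$ is K-semistable.

The surface $\mathbb{F}_n$ has the fan with rays $(1,0)$, $(0,1)$, $(-1,n)$, $(0,-1)$. Since $(1,0)+(-1,n)=n(0,1)$, the divisor of $(0,1)$ has self-intersection $-n$ and is $D_0$. The divisor of $(0,-1)$ is $D_\infty$, and the other two are fibers. For $\Delta=(1-\eta_1)D_0+(1-\eta_2)D_\infty$,
\[
P=\{(x,y):-\eta_1\le y\le\eta_2,\ -1\le x\le1+ny\}.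
\]
The width at height $y$ is $2+ny$. By Section~\ref{sec:model}, $L\equiv(\eta_1+\eta_2)D_0+(2+n\eta_2)f$ is ample if and only if $n\eta_1<2$, that is, if and only if the width stays positive and $P$ is a trapezoid. Since $\int_{-1}^{1+ny}x\,dx=\frac12\bigl((1+ny)^2-1\bigr)=\frac n2\,y(2+ny)$, we have
\[
\int_Px=\frac n2\int_Py,\qquad\int_Py=\int_{-\eta_1}^{\eta_2}y(2+ny)\,dy=\eta_2^2-\eta_1^2+\frac n3(\eta_1^3+\eta_2^3).
\]
So $b_P=0$ is a single equation. Put $a=n\eta_1$ and $b=n\eta_2$, multiply by $n^2$ and divide by $a+b>0$; the equation becomes
\begin{equation}\label{eq:conic}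
a^2-ab+b^2=3(a-b),
\end{equation}
which does not depend on $n$. On the line $b=sa$ the nonzero solution is $a=3(1-s)/(1-s+s^2)$.

\begin{proof}[Proof of Proposition~\ref{prop:sharp}]
Take $s=\frac23$, so $a=1/\frac79=\frac97$ and $b=\frac67$; both sides of \eqref{eq:conic} equal $\frac97$. Thus $\eta_1=\frac{9}{7n}$ and $\eta_2=\frac{6}{7n}$, which lie in $(0,1)$ for $n\ge2$. Since $a<2$, $L$ is ample. The pair has snc support and coefficients in $(0,1)$, so it is a log Fano pair, and it is K-semistable because $b_P=0$. The pair $(\mathbb{F}_n,D_0+D_\infty)$ is log smooth. Hence it is dlt, and by Lemma~\ref{lem:snc} both $\mathbb{F}_n$ and $(\mathbb{F}_n,(1-\epsilon)(D_0+D_\infty))$ are $\epsilon$-lc for every $\epsilon\in(0,1]$. So all hypotheses of Theorems~\ref{thm:strong} and~\ref{thm:answer} hold except that $-K-D_0-D_\infty=2f$ is only nef, and the $\mathbb{F}_n$ are unbounded by \eqref{eq:unbounded}.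
\end{proof}

In this example Proposition~\ref{prop:threshold} fails: since $f$ is nef, $\theta\le(L\cdot f)/(\Delta\cdot f)=\frac{15}{14n-15}$, which tends to $0$.

\begin{example}\label{ex:wps}
The value $s=\frac12$ gives the solution $(a,b)=(2,1)$ of \eqref{eq:conic}, where the trapezoid degenerates to a triangle. This is the example (3) of the introduction. Removing the ray $(0,1)$ from the fan gives $X=\mathbb{P}(1,1,n)$, since $(1,0)+(-1,n)+n(0,-1)=0$. The map $g\colon\mathbb{F}_n\to X$ contracts $D_0$ to the singular point, and $D=\{z=0\}$ is the image of $D_\infty$. The polytope of $-K_X-(1-\frac1n)D$ is the triangle with vertices $(-1,-\frac2n)$, $(-1,\frac1n)$, $(2,\frac1n)$. Their sum is zero, so $(X,(1-\frac1n)D)$ is K-semistable. Intersecting with $D_0$ shows $K_{\mathbb{F}_n}+(1-\frac2n)D_0=g^*K_X$, because $K_{\mathbb{F}_n}\cdot D_0=n-2$. Hence $A_X(D_0)=\frac2n$, and the $\epsilon$-lc hypothesis fails for $n>2/\epsilon$. An ample Cartier divisor on $X$ pulls back to a class $a(D_0+nf)$ with $a\ge1$, whose square is $na^2\ge n$, so these surfaces are unbounded by Lemma~\ref{lem:degree}.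
\end{example}

\begin{thebibliography}{BCHM}

\bibitem[BB]{BB}
Berman and Berndtsson, \emph{Real Monge--Amp\`ere equations and K\"ahler--Ricci solitons on toric log Fano varieties}, 2013.

\bibitem[BCHM]{BCHM}
Birkar, Cascini, Hacon and McKernan.

\bibitem[Kle]{Kle}
Kleiman, SGA~6, Exp.~XIII.

\bibitem[KM]{KM}
Koll\'ar and Mori.

\bibitem[Laz]{Laz}
Lazarsfeld, \emph{Positivity II}.

\bibitem[LZ]{LZ}
Konstantin Loginov and Chuyu Zhou, \emph{Boundedness of log Fano pairs with certain K-stability}, arXiv:2302.06558 (2023).

\end{thebibliography}
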